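# WD sets that are not KF-sets in $T_1$ spaces, and the length of the KF-hierarchy

All spaces in these notes are $T_0$ topological spaces, $\mathrm{cl}(A)$ is the closure of $A$, and we work in ZFC.

## 1. Saturated sets, filtered families, KF-sets and WD sets

**Definition (saturated set).** A subset of $X$ is *saturated* if it is an intersection of open sets. The *saturation* ${\uparrow}S$ of $S\subseteq X$ is the intersection of all open sets that contain $S$. We write ${\uparrow}x$ for ${\uparrow}\{x\}$, and $\mathcal K(X)$ for the family of all nonempty compact saturated subsets of $X$.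

*Example.* In a $T_1$ space every subset is saturated, since $A=\bigcap_{x\notin A}(X\setminus\{x\})$. In the Sierpiński space $S=\{0,1\}$ with open sets $\emptyset,\{1\},S$, the set $\{0\}$ is not saturated, and ${\uparrow}0=S$.

We use the following small facts constantly.

**Lemma 1.** Let $S\subseteq X$ and $y\in X$.

1. For $U$ open, $S\subseteq U$ iff ${\uparrow}S\subseteq U$. Hence ${\uparrow}S$ is compact if $S$ is, and a closed set meets ${\uparrow}S$ iff it meets $S$.
2. If $K$ is saturated and meets $\mathrm{cl}\{y\}$, then $y\in K$.
3. An open set meets $\mathrm{cl}(S)$ iff it meets $S$; in particular, for $V$ open, $V$ meets $\mathrm{cl}\{y\}$ iff $y\in V$. Two sets have the same closure iff they meet the same open sets.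

**Proof.** (1) The first sentence is the definition of ${\uparrow}S$. An open cover of ${\uparrow}S$ covers $S$, finitely many members cover $S$, and their union, being open, contains ${\uparrow}S$. A closed set $G$ misses $S$ iff $S\subseteq X\setminus G$ iff ${\uparrow}S\subseteq X\setminus G$. (2) Let $z\in K\cap\mathrm{cl}\{y\}$. Every open set containing $K$ contains $z$, hence contains $y$. As $K$ is an intersection of open sets, $y\in K$. (3) This is the definition of closure. $\square$

**Definition (filtered family, well-filtered space).** A family $\mathcal K\subseteq\mathcal K(X)$ is *filtered* if it is nonempty and for all $K_1,K_2\in\mathcal K$ there is $K_3\in\mathcal K$ with $K_3\subseteq K_1\cap K_2$. The space $X$ is *well-filtered* if for every filtered $\mathcal K\subseteq\mathcal K(X)$ and every open $U$ with $\bigcap\mathcal K\subseteq U$ there is $K\in\mathcal K$ with $K\subseteq U$.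

*Examples.* If some member of a filtered family is finite, the family has a least member: let $K$ be a member of smallest finite cardinality. For any $K'\in\mathcal K$ there is $K''\in\mathcal K$ with $K''\subseteq K\cap K'$, and minimality of $|K|$ forces $K''=K$, so $K\subseteq K'$. Then $\bigcap\mathcal K=K$ and the condition holds trivially. So every finite $T_0$ space is well-filtered. On the other hand, let $N$ be $\omega$ with the cofinite topology. Every subset of $N$ is compact, the sets $[n,\omega)$ form a filtered family with empty intersection, and none of them is contained in the open set $\emptyset$. So $N$ is not well-filtered.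

**Definition ($m(\mathcal K)$, KF-set).** For a filtered family $\mathcal K\subseteq\mathcal K(X)$, let $m(\mathcal K)$ be the set of all closed $C\subseteq X$ that meet every member of $\mathcal K$ and are minimal, with respect to inclusion, with this property. A subset $A\subseteq X$ has the *compactly filtered property* (KF property) if $\mathrm{cl}(A)\in m(\mathcal K)$ for some filtered $\mathcal K\subseteq\mathcal K(X)$. A closed set with the KF property is a *KF-set*; $\mathrm{KF}(X)$ is the set of all closed KF-sets of $X$.

*Examples.* Every point closure is a KF-set: by Lemma 1(1) a closed set meets ${\uparrow}x$ iff it contains $x$, so $m(\{{\uparrow}x\})=\{\mathrm{cl}\{x\}\}$. In the cofinite space $N$ take $\mathcal K=\{[n,\omega):n\in\omega\}$. The proper closed sets are the finite sets $F$, and $F$ misses $[n,\omega)$ once $n>\max F$. So $m(\mathcal K)=\{N\}$, and $N\in\mathrm{KF}(N)$.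

**Definition (WD set).** A subset $A\subseteq X$ is a *well-filtered determined set* (WD set) if for every continuous map $f:X\to Y$ into a well-filtered space $Y$ there is a unique $y_A\in Y$ with $\mathrm{cl}(f(A))=\mathrm{cl}(\{y_A\})$. $\mathrm{WD}(X)$ is the set of all closed WD subsets of $X$. Uniqueness is automatic, because $Y$ is $T_0$.

*Example.* $\mathrm{cl}\{x\}$ is always WD: continuity gives $f(\mathrm{cl}\{x\})\subseteq\mathrm{cl}\{f(x)\}$, so $\mathrm{cl}f(\mathrm{cl}\{x\})=\mathrm{cl}\{f(x)\}$.

**Definition (irreducible).** A closed set $A$ is *irreducible* if it is nonempty and $A=A_1\cup A_2$ with $A_1,A_2$ closed implies $A=A_1$ or $A=A_2$. Passing to complements: $A\neq\emptyset$, and any two open sets $U,V$ that meet $A$ satisfy $U\cap V\cap A\ne\emptyset$. A space is irreducible if it is an irreducible closed subset of itself.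

*Example.* In $N$ the irreducible closed sets are the singletons and $N$; a finite set with at least two points splits.

The first inclusion below is stated as known in our source; the proof is short, and we include it because its pattern returns later.

**Proposition 2.** $\mathrm{KF}(X)\subseteq\mathrm{WD}(X)$ for every $T_0$ space $X$.

**Proof.** Let $A$ be closed, $A\in m(\mathcal K)$, and let $f:X\to Y$ be continuous with $Y$ well-filtered. For $K\in\mathcal K$ the set $K\cap A$ is nonempty and compact, so $Q_K={\uparrow}f(K\cap A)$ is in $\mathcal K(Y)$, and $\{Q_K:K\in\mathcal K\}$ is filtered because $K_3\subseteq K_1\cap K_2$ gives $Q_{K_3}\subseteq Q_{K_1}\cap Q_{K_2}$. Each $Q_K$ meets $f(A)$, so no $Q_K$ is contained in the open set $Y\setminus\mathrm{cl}f(A)$. As $Y$ is well-filtered, there is $y\in\mathrm{cl}f(A)\cap\bigcap_KQ_K$. If $V$ is open and meets $f(A)$, then $A\setminus f^{-1}(V)$ is a proper closed subset of $A$, so by minimality it misses some $K\in\mathcal K$. That is, $K\cap A\subseteq f^{-1}(V)$, hence $y\in Q_K\subseteq V$. So every open set that meets $f(A)$ contains $y$, i.e. $f(A)\subseteq\mathrm{cl}\{y\}$. Together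 with $y\in\mathrm{cl}f(A)$ this gives $\mathrm{cl}f(A)=\mathrm{cl}\{y\}$. $\square$

**Lemma 3.** Every closed WD set is irreducible. So every closed KF-set is irreducible.

**Proof.** Let $A\in\mathrm{WD}(X)$. Mapping $X$ to a one-point space shows $A\neq\emptyset$. Suppose $A=A_1\cup A_2$ with $A_i\subsetneq A$ closed. Let $f:X\to S\times S$ have as its $i$-th coordinate the map that is $1$ on $X\setminus A_i$ and $0$ on $A_i$. It is continuous, and the finite $T_0$ space $S\times S$ is well-filtered. Points of $A\setminus A_1$ lie in $A_2$ and go to $(1,0)$, points of $A\setminus A_2$ go to $(0,1)$, and no point of $A$ goes to $(1,1)$. So $\mathrm{cl}f(A)=\{(1,0),(0,1),(0,0)\}$, the complement of the open point $(1,1)$. But $\mathrm{cl}\{(1,0)\}=\{(1,0),(0,0)\}$, $\mathrm{cl}\{(0,1)\}=\{(0,1),(0,0)\}$ and $\mathrm{cl}\{(0,0)\}=\{(0,0)\}$, and $\mathrm{cl}\{(1,1)\}$ is everything. So $\mathrm{cl}f(A)$ is no point closure, a contradiction. The last sentence follows by Proposition 2. $\square$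

So point closures $\subseteq\mathrm{KF}(X)\subseteq\mathrm{WD}(X)\subseteq\{\text{irreducible closed sets}\}$. A KF-set is described from inside $X$, through compact sets; a WD set is described from outside, through all maps into well-filtered spaces. The problem comes from Siheng Chen and Qingguo Li, "Xi-Zhao Model Preserves WD Spaces", arXiv:2311.07949 (2023):

**Question.** Is any closed WD set a KF-set in a $T_1$ space? That is, does $\mathrm{WD}(X)=\mathrm{KF}(X)$ hold for every $T_1$ space $X$?

## 2. Hausdorff, cocountable and cofinite spaces

**Lemma 4.** If $X$ is well-filtered, then $\mathrm{WD}(X)=\mathrm{KF}(X)=\{\mathrm{cl}\{x\}:x\in X\}$.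

**Proof.** Point closures are KF-sets and KF-sets are WD. If $A\in\mathrm{WD}(X)$, the identity map $X\to X$ gives $A=\mathrm{cl}(A)=\mathrm{cl}\{x\}$ for some $x$. $\square$

*Hausdorff spaces* are well-filtered: compact sets are closed, so if no $K\in\mathcal K$ lies in $U$, the sets $K\setminus U$ (those with $K\subseteq K_0$ for a fixed $K_0\in\mathcal K$) are nonempty closed subsets of the compact set $K_0$, any finitely many of them contain another one, and a common point shows $\bigcap\mathcal K\not\subseteq U$. (Each member of $\mathcal K$ contains a member that lies in $K_0$, so the common point is in every member.) By Lemma 4, equality holds.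

*An uncountable set with the cocountable topology* is $T_1$ and irreducible. An infinite subset $K$ is not compact: it contains a countably infinite $D$, all subsets of $D$ are closed, so $D$ would be an infinite discrete closed subset of the compact set $K$. So compact sets are finite, every filtered family has a least member, the space is well-filtered, and $\mathrm{WD}=\mathrm{KF}$ consists of the singletons.

*The cofinite space $N$* is not well-filtered, but its irreducible closed sets, the singletons and $N$, are all KF-sets. So $\mathrm{WD}(N)=\mathrm{KF}(N)$ by Lemma 3.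

In a counterexample, then, $X$ must fail to be well-filtered, and some irreducible closed set must not be detected by compact sets of $X$ while still being collapsed to a point by every map into a well-filtered space.

## 3. Hyperspaces of irreducible closed sets, and an attempt at equality

To prove $\mathrm{WD}\subseteq\mathrm{KF}$ one wants to test a given WD set $A$ against a well-chosen map $X\to Y$. The natural $Y$ has closed sets as its points.

**Definition (hyperspace).** Let $\mathcal A$ be a family of irreducible closed subsets of $X$ containing all $\mathrm{cl}\{x\}$. For $U$ open and $A$ closed in $X$ put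
$$\Diamond U=\{B\in\mathcal A:B\cap U\neq\emptyset\},\qquad \square A=\{B\in\mathcal A:B\subseteq A\}.$$
Give $\mathcal A$ the sets $\Diamond U$ as open sets.

*Example.* For the cofinite space $N$ let $\mathcal A=\{\{n\}:n\in\omega\}\cup\{N\}$. The nonempty open sets are $\{\{n\}:n\in U\}\cup\{N\}$ with $U$ cofinite. The new point $N$ lies in every nonempty open set, so $\mathrm{cl}\{N\}=\mathcal A$.

**Lemma 5.** The sets $\Diamond U$ form a $T_0$ topology on $\mathcal A$. Its closed sets are the $\square A$, with $A$ closed in $X$. For closed $A,A'$: $A=\bigcup\square A$, and $\square A\subseteq\square A'$ iff $A\subseteq A'$. For $B\in\mathcal A$, $\mathrm{cl}\{B\}=\square B$. The map $j:X\to\mathcal A$, $j(x)=\mathrm{cl}\{x\}$, is continuous, and $\mathrm{cl}\,j(A)=\square A$ for $A$ closed. If $A=A_1\cup A_2$ with all sets closed, then $\square A=\square A_1\cup\square A_2$.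

**Proof.** $\Diamond\emptyset=\emptyset$, $\Diamond X=\mathcal A$, and $\Diamond$ commutes with unions. $\Diamond U\cap\Diamond V=\Diamond(U\cap V)$ because an irreducible $B$ that meets $U$ and $V$ meets $U\cap V$. The complement of $\Diamond U$ is $\square(X\setminus U)$. Since $\mathrm{cl}\{x\}\in\square A$ for each $x\in A$, we get $A=\bigcup\square A$, and the statement about inclusions follows. The closed sets containing $B$ are the $\square A$ with $B\subseteq A$; the least is $\square B$. If $\mathrm{cl}\{B\}=\mathrm{cl}\{B'\}$ then $\square B=\square B'$, so $B=B'$: the space is $T_0$. We have $j^{-1}(\Diamond U)=\{x:\mathrm{cl}\{x\}\cap U\neq\emptyset\}=U$, so $j$ is continuous. A closed set $\square C$ contains $j(A)$ iff $A\subseteq C$; the least such is $\square A$. Finally, an irreducible $B\subseteq A_1\cup A_2$ lies in $A_1$ or in $A_2$. $\square$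

We also need to recognize well-filtered spaces by their KF-sets.

**Lemma 6.** A $T_0$ space $Y$ in which every closed KF-set is a point closure is well-filtered.

**Proof.** Let $\mathcal K\subseteq\mathcal K(Y)$ be filtered and $U$ open with no $K\in\mathcal K$ contained in $U$. Then the closed set $Y\setminus U$ meets every $K\in\mathcal K$. Consider the closed subsets of $Y\setminus U$ that meet every $K\in\mathcal K$. If $\mathcal C$ is a nonempty chain of them and $K\in\mathcal K$, then $\{C\cap K:C\in\mathcal C\}$ is a chain of nonempty closed subsets of the compact set $K$, so $\bigcap\mathcal C$ meets $K$. By Zorn's lemma there is a minimal such set $C$. It is minimal among all closed sets that meet every $K$, since subsets of $C$ lie in $Y\setminus U$. So $C\in m(\mathcal K)$, and $C=\mathrm{cl}\{y\}$ for some $y$. Each $K\in\mathcal K$ is saturated and meets $\mathrm{cl}\{y\}$, so $y\in K$ by Lemma 1(2). Thus $y\in\bigcap\mathcal K$ and $y\notin U$, so $\bigcap\mathcal K\not\subseteq U$. $\square$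

Here is the attempt. By Lemma 3, $Y=\mathrm{KF}(X)$ may serve as $\mathcal A$. *Suppose $Y$ is well-filtered.* For $A\in\mathrm{WD}(X)$, the map $j:X\to Y$ gives $B\in Y$ with $\square A=\mathrm{cl}\,j(A)=\mathrm{cl}\{B\}=\square B$, so $A=B\in\mathrm{KF}(X)$ and we are done.

So is $\mathrm{KF}(X)$ well-filtered? By Lemma 6 it is enough that every closed KF-set $\square A$ of $Y$ be a point closure, that is, that
$$\square A\in\mathrm{KF}(\mathrm{KF}(X))\ \Longrightarrow\ A\in\mathrm{KF}(X).$$
The hypothesis provides a filtered family of compact sets *whose elements are KF-sets of $X$*, converging, so to speak, to $A$. The conclusion asks for a filtered family of compact sets *of points of $X$*. There is no evident way to convert one into the other. The union of a compact family of KF-sets need not be compact in $X$, and neither need a set made by choosing one point in each. This is where the attempt stops, and it says what to build: a space in which certain KF-sets $C_0,C_1,\dots$ converge to $X$ in the hyperspace, as the points of $N$ converge to $N$, while any set that meets infinitely many $C_n$ fails to be compact.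

## 4. A cofinite sequence of cofinite columns

**Theorem 7.** The answer to the Question is no: there is a countable $T_1$ space $X$, which can even be chosen compact, such that $X\in\mathrm{WD}(X)\setminus\mathrm{KF}(X)$.

This section gives a countable space; Section 5 makes it compact.

**Step 1: the space.** Let $X=\omega\times\omega$ with columns $C_n=\{n\}\times\omega$. Call $A\subseteq X$ closed iff $A=X$ or

$(*)$ for every $n$, $A\cap C_n$ is finite or equal to $C_n$, and $A\cap C_n$ is finite for all but finitely many $n$.

The sets with $(*)$ include $\emptyset$ and are stable under finite unions and arbitrary nonempty intersections (an intersection of subsets of $C_n$, each finite or all of $C_n$, is again finite or all of $C_n$). So this is a topology. We record: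

- Finite sets are closed, so $X$ is $T_1$, and every subset is saturated.
- Each finite union of columns is closed, and proper.
- The subspace topology on $C_n$ is the cofinite one.
- Every nonempty open set $U$ meets all but finitely many columns, since $(X\setminus U)\cap C_n$ is finite for all but finitely many $n$.

**Step 2: compact sets meet only finitely many columns.** This makes compact sets too small to see all of $X$. Suppose a compact $K$ meets infinitely many columns. Pick one point of $K$ in each of infinitely many columns, forming an infinite $D\subseteq K$. Every subset of $D$ has at most one point in each column, so it is closed by $(*)$. Hence $D$ is an infinite closed discrete subset of the compact set $K$, a contradiction.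

**Step 3: $X\notin\mathrm{KF}(X)$.** Suppose $X\in m(\mathcal K)$ with $\mathcal K\subseteq\mathcal K(X)$ filtered. Fix $K_0\in\mathcal K$ and let $E$ be the union of the finitely many columns that meet $K_0$, a proper closed subset of $X$. For $K\in\mathcal K$ there is $K'\in\mathcal K$ with
$$\emptyset\neq K'\subseteq K\cap K_0\subseteq K\cap E .$$
So $E$ meets every member of $\mathcal K$, which contradicts the minimality of $X$.

**Step 4: each column is a KF-set, hence WD.** The sets $C_n\setminus F$, $F\subseteq C_n$ finite, are nonempty, saturated, compact (the topology of $C_n$ is cofinite) and form a filtered family. The closed set $C_n$ meets all of them. A proper closed subset of $C_n$ is a finite set $F$, and it misses $C_n\setminus F$. So $C_n\in\mathrm{KF}(X)\subseteq\mathrm{WD}(X)$.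

**Step 5: in a well-filtered target the columns become a convergent sequence of points.** Let $f:X\to Y$ be continuous, $Y$ well-filtered. By Step 4 there is $y_n\in Y$ with $\mathrm{cl}f(C_n)=\mathrm{cl}\{y_n\}$. For $V\subseteq Y$ open, Lemma 1(3) gives
$$y_n\in V\iff V\cap f(C_n)\neq\emptyset\iff f^{-1}(V)\cap C_n\neq\emptyset.\tag{1}$$
If $V$ meets $f(X)$, the nonempty open set $f^{-1}(V)$ meets all but finitely many columns, so by (1)
$$V\cap f(X)\neq\emptyset\ \Longrightarrow\ y_n\in V\text{ for all but finitely many }n.\tag{2}$$

**Step 6: $X\in\mathrm{WD}(X)$.** The tails of $(y_n)$ replace the compact sets that were missing in $X$. Let $K_m={\uparrow}\{y_n:n\geq m\}$. In any open cover of $\{y_n:n\ge m\}$, a member containing $y_m$ meets $f(X)$ by (1), so it contains all but finitely many $y_n$ by (2); finitely many further members cover the rest. So $\{y_n:n\geq m\}$ is compact, and $K_m\in\mathcal K(Y)$. The family $\{K_m\}$ is decreasing, hence filtered. Each $y_n$ is in $\mathrm{cl}f(X)$, so no $K_m$ is contained in the open set $Y\setminus\mathrm{cl}f(X)$. By well-filteredness there is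
$$y\in\mathrm{cl}f(X)\cap\bigcap_mK_m .$$
If $V$ is open and meets $f(X)$, then by (2) $V\supseteq\{y_n:n\ge m\}$ for some $m$, so $V\supseteq K_m\ni y$. Hence $f(X)\subseteq\mathrm{cl}\{y\}$, and therefore $\mathrm{cl}f(X)=\mathrm{cl}\{y\}$. The point $y$ is unique because $Y$ is $T_0$. So $X\in\mathrm{WD}(X)\setminus\mathrm{KF}(X)$. $\blacksquare$

## 5. The one-point compactification of the column space

**Step 1: the space.** Let $X'=X\cup\{\infty\}$ with the open sets of $X$ and the sets $X'\setminus A$, where $A\subseteq X$ is closed and compact in $X$. These $A$ are exactly the closed sets contained in finitely many columns: a compact set lies in finitely many columns by Step 2 of Section 4, and a closed set in finitely many columns is a finite union of subsets of cofinite spaces, hence compact. In particular, closed subsets and finite unions of such sets are again such sets, and $X$ is not one of them.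

This is a topology: $(X'\setminus A)\cap(X'\setminus B)=X'\setminus(A\cup B)$; $U\cap(X'\setminus A)=U\setminus A$ is open in $X$ for $U$ open in $X$; $U\cup(X'\setminus A)=X'\setminus(A\setminus U)$; and $\bigcup_s(X'\setminus A_s)=X'\setminus\bigcap_sA_s$.

The subset $X$ is an open subspace with its original topology. $X'$ is compact: the member of an open cover that contains $\infty$ leaves only a compact $A$ to cover. It is $T_1$: $X$ is open, and each $\{x\}$ with $x\in X$ is closed and compact in $X$. $X$ is dense in $X'$: otherwise $\{\infty\}=X'\setminus X$ would be open, so $X$ would be compact.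

**Step 2: $X'\in\mathrm{WD}(X')$.** Let $f:X'\to Y$ be continuous with $Y$ well-filtered. As $X$ is dense, $f(X')\subseteq\mathrm{cl}f(X)$, so $\mathrm{cl}f(X')=\mathrm{cl}f(X)$. This is the closure of a unique point by Section 4 applied to $f|_X$.

**Step 3: $X'\notin\mathrm{KF}(X')$.** Suppose $X'\in m(\mathcal K)$. By minimality the proper closed set $\{\infty\}$ misses some $K_0\in\mathcal K$. So $K_0\subseteq X$ is compact and lies in a finite union $E$ of columns. $E$ is closed and compact in $X$, hence closed in $X'$, and $E\neq X'$. For each $K\in\mathcal K$ some $K'\in\mathcal K$ has $\emptyset\neq K'\subseteq K\cap K_0\subseteq K\cap E$, so $E$ meets every member of $\mathcal K$, a contradiction. This completes the proof of Theorem 7. $\blacksquare$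

## 6. The transfinite KF-hierarchy and its union

The attempt in Section 3 broke down because $\mathrm{KF}(X)$ need not be well-filtered. We can add the missing KF-sets of the hyperspace, and repeat.

**Definition (hierarchy).** For a $T_0$ space $X$ put $X_0=\{\mathrm{cl}\{x\}:x\in X\}$,
$$X_{\alpha+1}=\{A\subseteq X\text{ closed}:\square_\alpha A\in\mathrm{KF}(X_\alpha)\},\qquad \square_\alpha A=\{B\in X_\alpha:B\subseteq A\},$$
and $X_\lambda=\bigcup_{\alpha<\lambda}X_\alpha$ for limit $\lambda$. Each $X_\alpha$ carries the hyperspace topology of Section 3.

**Lemma 8.** Every $X_\alpha$ is a family of irreducible closed sets containing all $\mathrm{cl}\{x\}$, so the definition makes sense; and $X_\alpha\subseteq X_\beta$ for $\alpha\leq\beta$. Moreover $X_1=\mathrm{KF}(X)$.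

**Proof.** By induction; $\alpha=0$ and limits are clear. Let $X_\alpha$ be as claimed.

Members of $X_{\alpha+1}$ are irreducible: let $\square_\alpha A\in\mathrm{KF}(X_\alpha)$. By Lemma 3, $\square_\alpha A$ is irreducible in $X_\alpha$; in particular $A\neq\emptyset$. If $A=A_1\cup A_2$ with $A_i$ closed, then $\square_\alpha A=\square_\alpha A_1\cup\square_\alpha A_2$ by Lemma 5, so $\square_\alpha A=\square_\alpha A_i$ and $A=A_i$ for some $i$.

$X_\alpha\subseteq X_{\alpha+1}$: for $A\in X_\alpha$, $\square_\alpha A=\mathrm{cl}\{A\}$ is a point closure in $X_\alpha$, hence a KF-set.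

For the last claim, $x\mapsto\mathrm{cl}\{x\}$ is a bijection $X\to X_0$, since $X$ is $T_0$. It takes an open $U$ to $\{\mathrm{cl}\{x\}:x\in U\}=\Diamond U$, so it is a homeomorphism, and it takes a closed $A$ to $\square_0A$. So $A\in\mathrm{KF}(X)$ iff $\square_0A\in\mathrm{KF}(X_0)$ iff $A\in X_1$. $\square$

**Definition (length).** $\ell(X)$ is the least ordinal $\delta$ with $X_\delta=X_{\delta+1}$. It exists, since an increasing family of sets of closed subsets of $X$ cannot grow strictly at every ordinal. Since $X_{\alpha+1}$ depends only on $X$ and $X_\alpha$, the hierarchy is constant from $\ell(X)$ on.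

*Example.* A Hausdorff space has $\ell(X)=0$: $X_1=\mathrm{KF}(X)$ consists of the singletons. For $N$, $N\in X_1\setminus X_0$, and $X_1$ consists of all irreducible closed sets, so $\ell(N)=1$.

**Theorem A.** For every $T_0$ space $X$: $\mathrm{WD}(X)=X_{\ell(X)}=\bigcup_\alpha X_\alpha$.

**Theorem B.** For every ordinal $\delta$ there is a $T_1$ space $X$ with $\ell(X)=\delta$. In particular no fixed number of iterations of KF yields $\mathrm{WD}$ for all $T_1$ spaces.

By Theorem A, the Question asks whether $\ell(X)\leq1$ for all $T_1$ spaces $X$.

**Proof of Theorem A.** The equality $X_{\ell(X)}=\bigcup_\alpha X_\alpha$ was just noted.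

**Step 1: $X_\alpha\subseteq\mathrm{WD}(X)$ for all $\alpha$.** This extends Steps 5 and 6 of Section 4: replace the sets in $X_\alpha$ by points of the target. We use induction. Point closures are WD, and limits are clear. Let $X_\alpha\subseteq\mathrm{WD}(X)$, $A\in X_{\alpha+1}$, and $f:X\to Y$ continuous with $Y$ well-filtered. Define $f_\alpha:X_\alpha\to Y$ by letting $f_\alpha(B)=y_B$ be the point with $\mathrm{cl}f(B)=\mathrm{cl}\{y_B\}$. For $V\subseteq Y$ open, by Lemma 1(3),
$$y_B\in V\iff V\cap f(B)\neq\emptyset\iff B\cap f^{-1}(V)\neq\emptyset,$$
so $f_\alpha^{-1}(V)=\Diamond f^{-1}(V)$ and $f_\alpha$ is continuous. By Proposition 2, $\square_\alpha A\in\mathrm{KF}(X_\alpha)\subseteq\mathrm{WD}(X_\alpha)$, so $\mathrm{cl}f_\alpha(\square_\alpha A)=\mathrm{cl}\{y\}$ for some $y$. An open $V$ meets $f_\alpha(\square_\alpha A)$ iff some $B\in X_\alpha$ with $B\subseteq A$ meets $f^{-1}(V)$, iff $A=\bigcup\square_\alpha A$ meets $f^{-1}(V)$, iff $V$ meets $f(A)$. So $\mathrm{cl}f(A)=\mathrm{cl}f_\alpha(\square_\alpha A)=\mathrm{cl}\{y\}$, and $A\in\mathrm{WD}(X)$.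

**Step 2: $\mathrm{WD}(X)\subseteq X_\delta$ for $\delta=\ell(X)$.** Here the attempt of Section 3 succeeds. A closed KF-set of $X_\delta$ has the form $\square_\delta A$ with $A$ closed in $X$, and then $A\in X_{\delta+1}=X_\delta$, so $\square_\delta A=\mathrm{cl}\{A\}$ is a point closure. By Lemma 6, $X_\delta$ is well-filtered. For $A\in\mathrm{WD}(X)$ apply the definition to the continuous map $j:X\to X_\delta$: there is $B\in X_\delta$ with
$$\square_\delta A=\mathrm{cl}\,j(A)=\mathrm{cl}\{B\}=\square_\delta B,$$
so $A=B\in X_\delta$. $\blacksquare$

## 7. The hierarchy of a closed subspace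

We will glue spaces together, and need the hierarchy of a piece to be visible in the whole. For a closed $C\subseteq X$, $C_\alpha$ denotes level $\alpha$ of the hierarchy of the space $C$.

**Lemma 9.** If $C$ is closed in $X$, then $C_\alpha=\{A\in X_\alpha:A\subseteq C\}$ for all $\alpha$.

**Proof.** **Step 1: KF-sets in a closed subspace.** We show: for $Z$ closed in $Y$ and $D\subseteq Z$ closed, $D\in\mathrm{KF}(Z)\iff D\in\mathrm{KF}(Y)$.

Let $D\in m(\mathcal K)$ with $\mathcal K\subseteq\mathcal K(Y)$ filtered. The sets $K\cap Z$ are nonempty (as $K$ meets $D\subseteq Z$), compact (closed in $K$), saturated in $Z$ (intersect the open sets with $Z$) and form a filtered family. A closed subset of $D$ meets $K\cap Z$ iff it meets $K$. So $D\in m(\{K\cap Z:K\in\mathcal K\})$ in $Z$.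

Conversely let $D\in m(\mathcal K)$ in $Z$, with $\mathcal K\subseteq\mathcal K(Z)$ filtered. The saturations ${\uparrow}K$ in $Y$ are in $\mathcal K(Y)$ and form a filtered family, and by Lemma 1(1) a closed set of $Y$ meets ${\uparrow}K$ iff it meets $K$. Subsets of $D$ are closed in $Y$ iff closed in $Z$, so $D\in m(\{{\uparrow}K:K\in\mathcal K\})$ in $Y$.

**Step 2: induction.** For $\alpha=0$: if $x\in C$, then $\mathrm{cl}\{x\}$ is the same in $C$ and in $X$; and $\mathrm{cl}\{x\}\subseteq C$ iff $x\in C$. Limits are clear. Suppose the equality holds at $\alpha$, so $C_\alpha=\square_\alpha C$ as a set. The open sets of $C$ are the $U\cap C$, and for $B\in C_\alpha$, $B$ meets $U\cap C$ iff $B$ meets $U$. So $C_\alpha$ is the closed subspace $\square_\alpha C$ of $X_\alpha$. For closed $A\subseteq C$ the set $\square_\alpha A$ is the same in both spaces, and by Step 1 it is a KF-set of $C_\alpha$ iff it is a KF-set of $X_\alpha$. So $A\in C_{\alpha+1}$ iff $A\in X_{\alpha+1}$. $\square$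

## 8. Gluing irreducible spaces along a regular cardinal

In Section 4 the columns were arranged along $\omega$ with the cofinite topology. For limit stages we need longer rows. Recall that an ordinal with its order topology is Hausdorff, and that $[j,k]$ is compact in it. Indeed, given a cover by order-open sets, suppose some $[j,k']$ with $k'\le k$ has no finite subcover, and take $k'$ least. Then $k'>j$, and a member containing $k'$ contains $(m,k']$ for some $m$ with $j\le m<k'$; together with a finite subcover of $[j,m]$ it gives a finite subcover of $[j,k']$, a contradiction. Recall also that for a limit ordinal $\alpha$, the cofinality $\mathrm{cf}(\alpha)$ is the least length of a strictly increasing sequence cofinal in $\alpha$; it is an infinite regular cardinal. For example $\mathrm{cf}(\omega\cdot2)=\omega$ and $\mathrm{cf}(\omega_1)=\omega_1$.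

**Definition (index space).** Let $\kappa$ be an infinite regular cardinal. Let $I=\kappa$, with open sets $\emptyset$ and all order-open $W\subseteq\kappa$ that contain a tail $[j,\kappa)$, $j<\kappa$.

This is a topology, since two tails intersect in a tail. Its proper closed sets are the bounded order-closed sets, so it is $T_1$. *Example.* For $\kappa=\omega$ every subset is order-open, the bounded sets are the finite ones, and $I=N$.

The irreducible closed subsets of $I$ are the singletons and $I$. First, $I$ is irreducible because any two nonempty open sets contain tails, which intersect. Now let $J\neq\emptyset$ be bounded and order-closed. For order-open $W$ we have $W\cap J=(W\cup(\sup J,\kappa))\cap J$, and $W\cup(\sup J,\kappa)$ is open in $I$. So $J$ carries the subspace order topology, which is Hausdorff, and an irreducible Hausdorff space is a single point.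

**Definition (glued space).** Let $C_i$ ($i<\kappa$) be irreducible $T_1$ spaces, and let $X=\bigsqcup_iC_i$ as a set. For $U\subseteq X$ put $\mathrm{supp}\,U=\{i:U\cap C_i\neq\emptyset\}$. Call $U$ open iff each $U\cap C_i$ is open in $C_i$ and $\mathrm{supp}\,U$ is open in $I$.

This is a topology. Supports commute with unions, $\mathrm{supp}\,\emptyset=\emptyset$ and $\mathrm{supp}\,X=I$. For open $U,V$,
$$\mathrm{supp}(U\cap V)=\mathrm{supp}\,U\cap\mathrm{supp}\,V,\tag{3}$$
because if $U$ and $V$ both meet the irreducible space $C_i$, then $U\cap V\cap C_i\neq\emptyset$. Taking complements, $A$ is closed iff every $A\cap C_i$ is closed in $C_i$ and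
$$J(A)=\{i:C_i\subseteq A\}=I\setminus\mathrm{supp}(X\setminus A)$$
is closed in $I$.

*Example.* If $\kappa=\omega$ and each $C_i$ is a point, $X$ is $N$. If $\kappa=\omega$ and each $C_i$ is a copy of $N$, then $A$ is closed iff each $A\cap C_i$ is finite or equal to $C_i$, and $J(A)$ is finite or all of $\omega$; and $J(A)=\omega$ means $A=X$. This is exactly the space of Section 4.

**Lemma 10.** (a) $X$ is $T_1$. Each $C_i$ is closed in $X$ and carries its original topology. Each $\bigcup_{i\le j}C_i$ is a proper closed subset. If $T\subseteq\kappa$ and $B_i\subsetneq C_i$ is closed in $C_i$ for each $i\in T$, then $\bigcup_{i\in T}B_i$ is closed.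

(b) The irreducible closed subsets of $X$ are $X$ and the irreducible closed subsets of the $C_i$.

**Proof.** (a) Let $B$ be closed in $C_i$. Then $J(B)$ is $\emptyset$ or $\{i\}$, so $B$ is closed in $X$. Conversely closed sets of $X$ have closed traces on $C_i$. This gives the first two sentences. For $\bigcup_{i\leq j}C_i$ the set $J$ is $[0,j]$, bounded and order-closed. For $A=\bigcup_{i\in T}B_i$, each $A\cap C_i$ is closed and $J(A)=\emptyset$.

(b) $X$ is irreducible: nonempty open $U,V$ have supports that contain tails, so $\mathrm{supp}(U\cap V)\neq\emptyset$ by (3). Irreducible closed subsets of the closed subspaces $C_i$ are irreducible closed in $X$. Now let $A$ be irreducible closed in $X$.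

Suppose first $\emptyset\neq A\cap C_i\neq C_i$ for some $i$. Then $A\cap C_i$ is closed, and $A\setminus C_i$ is closed: its traces are those of $A$ or empty, and $J(A\setminus C_i)=J(A)$ since $i\notin J(A)$. From $A=(A\cap C_i)\cup(A\setminus C_i)$ and $A\cap C_i\ne\emptyset$ we get $A=A\cap C_i\subseteq C_i$.

Otherwise $A=\bigcup_{i\in J}C_i$ with $J=J(A)$ closed and nonempty. If $J=J_1\cup J_2$ with $J_k$ closed in $I$, then $A$ is the union of the closed sets $\bigcup_{i\in J_k}C_i$, so $A$ equals one of them and $J=J_1$ or $J=J_2$. Thus $J$ is irreducible, so $J$ is a singleton or $I$, and $A=C_i$ for some $i$ or $A=X$. $\square$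

## 9. Irreducible $T_1$ spaces $Z_\rho$ that appear exactly at level $\rho$

**Proposition 11.** For every $\rho$ that is $0$ or a successor ordinal there is an irreducible $T_1$ space $Z_\rho$ such that

(i) every irreducible closed subset of $Z_\rho$ lies in $(Z_\rho)_\rho$;

(ii) $Z_\rho\notin(Z_\rho)_\gamma$ for all $\gamma<\rho$.

**Proof.** **Step 1: the recursion.** Let $Z_0$ be a point; (i) is clear and (ii) is vacuous. Let $\rho=\alpha+1$, with the spaces constructed for smaller indices.

- If $\alpha$ is $0$ or a successor, let $\kappa=\omega$ and $\rho_i=\alpha$ for all $i<\omega$.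
- If $\alpha$ is a limit, let $\kappa=\mathrm{cf}(\alpha)$ and let $(\rho_i)_{i<\kappa}$ be a nondecreasing sequence of successor ordinals cofinal in $\alpha$ (take a strictly increasing cofinal sequence and add $1$ to each term).

Let $C_i$ be a copy of $Z_{\rho_i}$, and let $X=Z_\rho$ be the glued space of Section 8. By Lemma 10 it is irreducible and $T_1$. For instance, $Z_1=N$ and $Z_2$ is the space of Section 4.

**Step 2: (i) for everything except $X$ itself.** By (i) for $C_i$ and Lemma 9, every irreducible closed subset of $C_i$ lies in $X_{\rho_i}\subseteq X_\alpha\subseteq X_{\alpha+1}$. In particular $C_i\in X_\alpha$. By Lemma 10(b) it remains to show $X\in X_{\alpha+1}$.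

**Step 3: $X\in X_{\alpha+1}$.** The columns, as points of $X_\alpha$, supply the filtered family. Let $K_j$ be the saturation in $X_\alpha$ of $\{C_i:i\geq j\}$, for $j<\kappa$.

$K_j$ is compact. By Lemma 1(1) it is enough to consider covers of $\{C_i:i\geq j\}$ by sets $\Diamond U_s$. As $C_i\in\Diamond U_s$ iff $i\in\mathrm{supp}\,U_s$, the open sets $\mathrm{supp}\,U_s$ cover $[j,\kappa)$. One that contains $j$ is nonempty, so it contains a tail $(k,\kappa)$, where we may take $k\geq j$. The remaining interval $[j,k]$ is order-compact, so finitely many of the order-open sets $\mathrm{supp}\,U_s$ cover it.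

$X_\alpha\in m(\{K_j\})$. The family $\{K_j\}$ is decreasing, hence filtered, and $\square_\alpha X=X_\alpha$ meets all $K_j$. A proper closed subset of $X_\alpha$ is $\square_\alpha A$ with $A\subsetneq X$ closed. The open set $U=X\setminus A$ is nonempty, so $\mathrm{supp}\,U\supseteq[j,\kappa)$ for some $j$. Then $C_i\in\Diamond U$ for all $i\geq j$, so $K_j\subseteq\Diamond U$, that is, $K_j\cap\square_\alpha A=\emptyset$.

Thus $\square_\alpha X\in\mathrm{KF}(X_\alpha)$ and $X\in X_{\alpha+1}$. This proves (i).

**Step 4: for (ii), reduction to one successor level.** The hierarchy is increasing, so we must show $X\notin X_\alpha$. Suppose $X\in X_\alpha$, and let $\gamma\leq\alpha$ be least with $X\in X_\gamma$. Then $\gamma\neq0$, since $X$ is $T_1$ with more than one point, and $\gamma$ is not a limit, since limit levels are unions. So $\gamma=\beta+1$ with $\beta<\alpha$ and $X\notin X_\beta$. (In particular $\alpha\ne0$.) There is $j_0<\kappa$ with $\rho_i>\beta$ for all $i\geq j_0$: take $j_0=0$ if $\alpha$ is a successor, and use that $(\rho_i)$ is nondecreasing and cofinal if $\alpha$ is a limit. By (ii) for $C_i$ and Lemma 9,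
$$C_i\notin X_\beta\quad(i\geq j_0).\tag{4}$$
By Lemma 10(b) and $X\notin X_\beta$, every $B\in X_\beta$ is contained in a single column.

Since $X\in X_{\beta+1}$, there is a filtered $\mathcal K\subseteq\mathcal K(X_\beta)$ with $\square_\beta X=X_\beta\in m(\mathcal K)$. Fix $K_0\in\mathcal K$, and let $S$ be the set of $i\geq j_0$ for which some $B\in K_0$ satisfies $B\subseteq C_i$.

**Step 5: $S$ is finite.** This is Step 2 of Section 4 with proper closed subsets of columns in place of points. For $i\in S$ choose $B_i\in K_0$ with $B_i\subseteq C_i$. By (4), $B_i\neq C_i$. So for $T\subseteq S$ the set $A_T=\bigcup_{i\in T}B_i$ is closed, by Lemma 10(a). Consider the open sets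
$$\Diamond(X\setminus A_S),\qquad\Diamond(X\setminus A_{S\setminus\{t\}})\quad(t\in S).$$
They cover $K_0$: let $B\in K_0$. If $B\not\subseteq A_S$, then $B$ is in the first. If $B\subseteq A_S$, then $B$, which is nonempty and in a single column, lies in $C_t$ for some $t\in S$, so $B\cap A_{S\setminus\{t\}}=\emptyset$ and $B\in\Diamond(X\setminus A_{S\setminus\{t\}})$. On the other hand $B_s$, for $s\in S$, is not in $\Diamond(X\setminus A_S)$, and for $t\neq s$ it is not in $\Diamond(X\setminus A_{S\setminus\{t\}})$, since $B_s\subseteq A_{S\setminus\{t\}}$. So $B_s$ belongs only to the member with $t=s$, and a finite subcover of $K_0$ must contain the member for every $s\in S$. As $K_0$ is compact, $S$ is finite.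

**Step 6: the contradiction.** Choose $j_1<\kappa$ with $j_1\geq j_0$ and, if $S\neq\emptyset$, $j_1\geq\max S$. Let $E=\bigcup_{i\leq j_1}C_i$, a proper closed subset of $X$. Every $B\in K_0$ lies in a column $C_i$, and either $i<j_0$ or $i\in S$; so $B\subseteq E$. Thus $K_0\subseteq\square_\beta E$. Each $K\in\mathcal K$ contains a nonempty $K'\in\mathcal K$ with $K'\subseteq K\cap K_0$, so $K$ meets $\square_\beta E$. But $\square_\beta E\subsetneq\square_\beta X=X_\beta$ is closed by Lemma 5, which contradicts $X_\beta\in m(\mathcal K)$. $\square$

*Remark on the topology of $I$.* For $\kappa=\omega$ the cofinite topology is all one needs, but for uncountable $\kappa=\mathrm{cf}(\alpha)$ two simpler choices of $I$ fail.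

- *Cofinite topology on $\kappa$.* Put $\beta=\sup_{i<\omega}\rho_i$, which is $<\alpha$ because $\mathrm{cf}(\alpha)>\omega$. The columns $C_i$, $i<\omega$, lie in $X_\beta$. A nonempty open $U\subseteq X$ has cofinite support, so the saturations in $X_\beta$ of $\{C_i:j\leq i<\omega\}$ ($j<\omega$) are compact, and for each closed $A\subsetneq X$ one of them misses $\square_\beta A$. So $X\in X_{\beta+1}$ with $\beta+1<\alpha$: the space appears too early, and (ii) fails. In the proof, $\bigcup_{i\leq j_1}C_i$ is no longer closed for infinite $j_1$.
- *All sets containing a tail.* Now the family $\{C_i:i\geq j\}$ in Step 3 is not compact. The sets $\{i\}\cup[j+\omega,\kappa)$, $j\leq i<j+\omega$, are open in $I$ and cover $[j,\kappa)$ without a finite subcover; the unions of the corresponding columns are open sets $U_i$, and the $\Diamond U_i$ cover the family without a finite subcover.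

The order topology makes $[j,k]$ compact and keeps $[0,j_1]$ closed.

## 10. Every ordinal is the length of a $T_1$ space

**Proof of Theorem B.** **Step 1: $\delta$ is $0$ or a successor.** Take $X=Z_\delta$. By (i) and Lemma 8, $X_\delta$ is the set of all irreducible closed subsets of $X$, so $X_\delta=X_{\delta+1}$ and $\ell(X)\leq\delta$. By (i) and (ii), $X\in X_\delta\setminus X_\gamma$ for every $\gamma<\delta$. So the hierarchy is not constant from any $\gamma<\delta$ on, and $\ell(X)=\delta$.

**Step 2: $\delta$ is a limit.** Let $X$ be the topological sum of the spaces $Z_{\beta+1}$, $\beta<\delta$. It is $T_1$. The summands are open and closed, so an irreducible closed set lies in one summand $Z_{\beta+1}$. By (i) and Lemma 9 it belongs to $X_{\beta+1}\subseteq X_\delta$. So $X_\delta$ is the set of all irreducible closed sets, and $X_\delta=X_{\delta+1}$. For $\gamma<\delta$, the summand $Z_{\gamma+1}$ is in $X_{\gamma+1}\setminus X_\gamma$ by (i), (ii) and Lemma 9, so $X_\gamma\neq X_{\gamma+1}$. Hence $\ell(X)=\delta$.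

For the last sentence of the theorem: given $\delta$, take a $T_1$ space $X$ with $\ell(X)=\delta+1$. By Theorem A, $\mathrm{WD}(X)=X_{\delta+1}\neq X_\delta$. $\blacksquare$

The space of Section 4 is $Z_2$, so its length is $2$: singletons appear at level $0$, the columns at level $1$, and the whole space only at level $2$.
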